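# Lifting families of curves to the envelope of meromorphy of a domain in a complex surface

Manifolds are Hausdorff and second countable throughout.

## 1. Stable curves and Gromov continuity

**Nodal curves.** A compact nodal Riemann surface with boundary is a compact space $C$ each of whose points has a neighborhood modeled on a disc, on a half-disc (at a boundary point), or on $\{xy=0\}\subset\mathbb C^2$ near $0$ (at a node; nodes are not on the boundary).

**Stable curves.** A stable curve over a complex manifold $X$ is a pair $(C,u)$. Here $C$ is a compact nodal Riemann surface with boundary, connected, with $\partial C\ne\emptyset$. The map $u:C\to X$ is continuous, holomorphic in the interior of $C$, and satisfies the usual stability condition: a component on which $u$ is constant must have only finitely many automorphisms compatible with its nodes. If $u$ is non-constant on every component, nothing has to be checked.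

*Example.* Glue $0$ in a closed disc to $\infty\in\mathbb P^1$. The result is connected, has one node, and its boundary is the circle bounding the disc. If $u$ is non-constant on both parts, the curve is stable. If $u$ is constant on the $\mathbb P^1$, it is not: the maps $\xi\mapsto \alpha\xi+\beta$ are infinitely many automorphisms of $\mathbb P^1$ fixing the node $\infty$. The closed component $\mathbb P^1$ is called a bubble.

**Gromov continuity.** A family $\{(C_t,u_t)\}_{t\in[0,1]}$ of stable curves over $X$ is continuous in the Gromov topology if there is a fixed compact real surface with boundary $\bar\Sigma$, each of whose components has non-empty boundary, and there are continuous parametrizations $\sigma_t:\bar\Sigma\to C_t$ mapping $\partial\bar\Sigma$ onto $\partial C_t$, such that: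

1. each $\sigma_t$ collapses certain disjoint embedded circles to the nodes of $C_t$ and is a diffeomorphism elsewhere;
2. the complex structures $\sigma_t^*j_{C_t}$ vary continuously in $t$ away from the collapsing circles;
3. $u_t\circ\sigma_t(y)$ is continuous in $(t,y)\in[0,1]\times\bar\Sigma$.

*Example.* Put $\varepsilon=\frac14(1-t)$ and $C_t=\{(x,y)\in\mathbb C^2: xy=\varepsilon,\ |x|\le1,\ |y|\le 1\}$, with $u_t$ the inclusion. For $t<1$ this is an annulus, and $C_1$ is two discs meeting at a node. Take $\bar\Sigma=[-1,1]\times S^1$ and
$$\sigma_t(r,\theta)=\bigl(\rho_+e^{i\theta},\rho_-e^{-i\theta}\bigr),\qquad \rho_\pm=\tfrac12\Bigl(\pm(1-\varepsilon)r+\sqrt{(1-\varepsilon)^2r^2+4\varepsilon}\Bigr).$$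
Then $\rho_+\rho_-=\varepsilon$ and $\rho_+-\rho_-=(1-\varepsilon)r$, so $r=1$ gives $\rho_+=1$ and $r=-1$ gives $\rho_-=1$. The formula is continuous in $(t,r,\theta)$, which is condition 3. At $t=1$ we get $(re^{i\theta},0)$ for $r\ge0$ and $(0,|r|e^{-i\theta})$ for $r\le0$, so exactly the circle $r=0$ collapses. On compact subsets of $\{r>0\}$ the coordinate $x=\rho_+e^{i\theta}$ of $C_t$ converges with all derivatives, and on $\{r<0\}$ the coordinate $y$ does. This is condition 2.

## 2. Riemann domains and the envelope of meromorphy

**Riemann domains.** A Riemann domain over $X$ is a complex manifold $G$ with a holomorphic map $\pi:G\to X$ that is a local biholomorphism.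

*Example.* The map $\mathbb C^*\times\mathbb C\to\mathbb C^2$, $(z,w)\mapsto(z^2,w)$, is a Riemann domain. The same formula on $\mathbb C\times\mathbb C$ is not: it is ramified along $z=0$. This can be seen on functions. If some $\pi:G\to\mathbb C^2$ is a local biholomorphism near $p$, with $\pi(p)$ on the line $\{s=0\}$ in coordinates $(s,w)$, then $s\circ\pi$ has no holomorphic square root near $p$: a square has even vanishing order along $\{s=0\}$, and $s$ has order $1$. The counterexample below rests on this observation.

**Meromorphic functions.** A meromorphic function is locally a quotient $g/h$ of holomorphic functions, $h\not\equiv0$; $\mathcal M(U)$ denotes those on $U$. Two meromorphic functions on a connected manifold that agree on a non-empty open set are equal. Germs of holomorphic functions form a factorial ring; hence if $F$ is meromorphic and $F^n$ is holomorphic, $F$ is holomorphic (write $F=g/h$ in lowest terms; $h^n$ divides $g^n$, so $h$ is a unit).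

**Envelope of meromorphy.** Let $D$ be a domain in a complex manifold $X$. Consider on $X$ the sheaf $U\mapsto\mathcal M(U)^{\mathcal M(D)}$: a section over $U$ is a family $(g_f)_{f\in\mathcal M(D)}$ of meromorphic functions on $U$, one for each $f\in\mathcal M(D)$. Its étalé space, the space of germs of such families, is Hausdorff: if two families on a connected $U$ have the same germ at one point, they agree on $U$. Every point $p\in D$ gives the germ $\mathsf i(p)$ at $p$ of the tautological family $(f)_{f\in\mathcal M(D)}$. The envelope of meromorphy $\hat D$ is the connected component of the étalé space that contains the connected set $\mathsf i(D)$, and $\pi:\hat D\to X$ sends a germ to its base point. This is the Cartan–Thullen construction.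

Thus $\pi:\hat D\to X$ is a connected Riemann domain (second countable by the Poincaré–Volterra theorem), $\mathsf i:D\to\hat D$ is holomorphic, and $\pi\circ\mathsf i=\mathrm{id}_D$. Each $f\in\mathcal M(D)$ extends to $\hat f\in\mathcal M(\hat D)$ with $\hat f\circ\mathsf i=f$: near the germ of $(g_f)_f$ put $\hat f=g_f\circ\pi$. By construction a point $p\in\hat D$ *is* the germ at $\pi(p)$ of the family $\bigl(\hat f\circ(\pi|)^{-1}\bigr)_f$, where $\pi|$ is $\pi$ near $p$. The envelope of holomorphy is obtained in the same way from holomorphic functions.

*Example.* Let $D=\{v\in\mathbb C^2:1<|v|<3\}$. By Levi's theorem every meromorphic function on $D$ extends to the ball $B_3=\{|v|<3\}$. The germs of the extended families give a continuous open map $\mathsf j:B_3\to\hat D$ with $\pi\circ\mathsf j=\mathrm{id}$. Its image is closed. Indeed, let $\mathsf j(a_k)\to\hat p$ and $a=\lim a_k=\pi(\hat p)$. If $|a|<3$, then $\mathsf j(a_k)\to\mathsf j(a)$, so $\hat p=\mathsf j(a)$. If $|a|=3$, consider $\exp\bigl(1/(9-\langle v,a\rangle)\bigr)$ on $D$; here $\ell=9-\langle v,a\rangle$ is an affine coordinate without zeros on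 $B_3$. The germ $\hat p$ would contain a meromorphic function near $a$ that agrees with $\exp(1/\ell)$ off $\{\ell=0\}$, which is impossible since $\exp(1/\ell)$ has an essential singularity in $\ell$. As $\hat D$ is connected, $\hat D=B_3$.

## 3. The lifting problem

For Stein manifolds the following continuity principle is known.

**Continuity Principle (continuous version).** Let $D$ be a domain in a Stein manifold $X$. Let $\{(C_t,u_t)\}_{t\in[0,1]}$ be a family of stable curves over $X$, continuous in the Gromov topology, with $u_0(C_0)\subset D$ and $u_t(\partial C_t)\subset D$ for all $t$. Then it lifts to the envelope of holomorphy $(\hat D,\pi)$: there is a family of stable curves $\{(C_t,\hat u_t)\}_{t\in[0,1]}$ over $\hat D$, continuous in the Gromov topology, with $\pi\circ\hat u_t=u_t$ for all $t$ and $\hat u_0=\mathsf i\circ u_0$.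

The Stein hypothesis cannot simply be dropped: there are known counterexamples in complex dimension three. Sergey Ivashkovich's "Discrete and Continuous Versions of the Continuity Principle", arXiv:2112.05955 (2021), is the source of the question for surfaces, with meromorphic functions in place of holomorphic ones.

**Assertion to be proved or disproved.** Let $D$ be a domain in a complex surface $X$, with no Stein assumption, and let $\{(C_t,u_t)\}_{t\in[0,1]}$ be a Gromov-continuous family of stable curves over $X$ with

i) $u_0(C_0)\subset D$;

ii) $u_t(\partial C_t)\subset D$ for all $t\in[0,1]$.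

Then the family lifts to the envelope of meromorphy: there is a Gromov-continuous family of stable curves $\{(C_t,\hat u_t)\}$ over $\hat D$ with $\pi\circ\hat u_t=u_t$ for all $t$ and $\hat u_0=\mathsf i\circ u_0$.

The assertion is false. We prove three theorems.

**Theorem 1.** For every $n\ge2$ the assertion fails for $X=X_n$, the total space of $\mathcal O_{\mathbb P^1}(-n)$. In the counterexample $C_t$ is a smooth closed disc for $t<1$, and $C_1$ is a disc with one rational bubble.

**Theorem 2.** Let $X$ be a complex surface containing a smooth rational curve $E$ with $E\cdot E=-n$, $n\ge2$, and let $V_0$ be a neighborhood of $E$. Then there are a domain $D\subset V_0\setminus E$ and a Gromov-continuous family $\{(C_t,u_t)\}$ of stable curves in $V_0$ (closed discs for $t<1$, a disc with one $\mathbb P^1$-bubble mapped isomorphically onto $E$ for $t=1$) satisfying i) and ii) that does not lift to the envelope of meromorphy of $D$ over $X$.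

**Theorem 3.** Let $X$ be any complex manifold with $\dim X\ge2$, $D\subset X$ a domain, and $\{(C_t,u_t)\}_{t\in[0,1]}$ a Gromov-continuous family of stable curves satisfying i) and ii), such that all $C_t$ are smooth (no collapsing circles; $\sigma_t^*j_{C_t}$ is continuous in $t$ locally uniformly on the interior of $\bar\Sigma$). Then the family lifts to the envelope of meromorphy $\hat D$.

In Theorems 1 and 2 all $C_t$ with $t<1$ are smooth, so by Theorem 3 (applied on $[0,\tau]$, $\tau<1$) the lift exists on $[0,1)$, and the obstruction is exactly the bubble that appears at $t=1$. For $n=2$ the data of Theorem 1 are completely explicit, and $X_2=T^*\mathbb P^1$ is a quasi-projective Kähler surface. We do not classify the surfaces, or the exceptional curves, for which the principle holds.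

## 4. Families that lift by hand

If $u_t(C_t)\subset D$ for all $t$, then $\hat u_t=\mathsf i\circ u_t$ is a lift.

Next take the shell $D=\{1<|v|<3\}$ and the discs $u_t(x)=(x,2-2t)$, $|x|\le2$. Here $|u_0(x)|^2=|x|^2+4\in[4,8]$, so i) holds, and on $|x|=2$ we have $|u_t(x)|^2=4+(2-2t)^2\in[4,8]$, so ii) holds. At $t=1$ the disc passes through the center of the hole. Since $\hat D=B_3$, the lift is $u_t$ itself.

Now a test of a possible obstruction. Let $X=\mathbb C^2$ with coordinates $(s,w)$, and let $D$ be a domain on which $s$ has a holomorphic $n$-th root $f$, $n\ge2$. By the order argument of Section 2, no point of a Riemann domain to which $f$ extends with $f^n=s$ can lie over $\{s=0\}$; in particular $D\cap\{s=0\}=\emptyset$. So a family of discs that reaches $\{s=0\}$ while its boundary stays in $D$ could not lift. But a family of smooth discs cannot do this. The function $s\circ u_t$ has no zeros on $\partial C_t$, so its winding number along $\partial C_t$ is independent of $t$. At $t=0$ it is $0$, because $s\circ u_0$ has no zeros. By the argument principle $s\circ u_t$ never vanishes.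

To use a root as an obstruction we must defeat this count. We will take a function $s$ whose divisor has two parts: a curve $E$ with multiplicity $1$, where the root is obstructed, and another curve with multiplicity $n$, which the discs may cross. The discs will arrive at $E$ only by forming a bubble on which $s\circ u$ vanishes identically.

## 5. Continuing a lift in time, and the obstacle at a closed component

The natural way to try to prove the assertion is to extend the lift from small $t$ to all $t$. This section makes that precise and finds where it stops. Lemmas 1 and 2 will be used in Section 11.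

**Lemma 1.** Let $p:Y'\to Y$ be a local homeomorphism of metrizable spaces, and let $K\subset Y'$ be a compact set on which $p$ is injective. Then $p$ maps some open neighborhood of $K$ homeomorphically onto an open subset of $Y$.

*Proof.* Let $U_k$ be the set of points at distance less than $1/k$ from $K$. If $p$ were injective on no $U_k$, there would be $a_k\ne b_k$ in $U_k$ with $p(a_k)=p(b_k)$. After passing to subsequences, $a_k\to a\in K$ and $b_k\to b\in K$, and $p(a)=p(b)$, so $a=b$. This contradicts injectivity of $p$ near $a$. So $p$ is injective on some $U_k$; being an open map, it is a homeomorphism from $U_k$ onto an open set. $\square$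

For a family satisfying i) and ii), write $v(t,y)=v_t(y)=u_t(\sigma_t(y))$, a continuous map $[0,1]\times\bar\Sigma\to X$. For an interval $I\subset[0,1]$ containing $0$, a *lift on $I$* is a continuous $\hat v:I\times\bar\Sigma\to\hat D$ with $\pi\circ\hat v=v$ and $\hat v_0=\mathsf i\circ v_0$.

**Lemma 2.**

(a) There is at most one lift on $I$.

(b) If a lift exists on $[0,t]$ with $t<1$, then one exists on $[0,t']$ for some $t'>t$.

(c) For every lift, $\hat v_t(y)=\mathsf i(v_t(y))$ when $y\in\partial\bar\Sigma$.

(d) A lift on $[0,1]$ gives a lifted family of stable curves.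

*Proof.* (a) For fixed $y$, the path $t\mapsto\hat v_t(y)$ lifts $t\mapsto v_t(y)$ and starts at $\mathsf i(v_0(y))$. Such path lifts are unique, since $\hat D$ is Hausdorff and $\pi$ is a local homeomorphism.

(b) Put $Y=[0,1]\times\bar\Sigma$ and $Y'=\{(y,p)\in Y\times\hat D:v(y)=\pi(p)\}$. The projection $Y'\to Y$ is a local homeomorphism: if $\pi$ maps an open $V\ni p$ homeomorphically onto an open set, then near $(y,p)$ the inverse is $y\mapsto(y,(\pi|_V)^{-1}(v(y)))$. The set $K=\{(y,\hat v(y)):y\in[0,t]\times\bar\Sigma\}$ is compact and projects injectively. By Lemma 1 the projection has an inverse on an open neighborhood of $[0,t]\times\bar\Sigma$, extending $y\mapsto(y,\hat v(y))$. This neighborhood contains $[0,t']\times\bar\Sigma$ for some $t'>t$ by compactness of $\bar\Sigma$.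

(c) By ii), both sides are lifts of the path $t\mapsto v_t(y)\in D$ with the same origin.

(d) On a circle collapsed by $\sigma_t$, $v_t$ is constant, so $\hat v_t$ maps the circle into a discrete fiber of $\pi$ and is constant there. Hence $\hat v_t=\hat u_t\circ\sigma_t$ with $\hat u_t:C_t\to\hat D$ continuous and $\pi\circ\hat u_t=u_t$. Locally $\hat u_t=(\pi|)^{-1}\circ u_t$, so $\hat u_t$ is holomorphic in the interior. It is constant on a component exactly when $u_t$ is, because the fibers of $\pi$ are discrete; so stability is inherited. The parametrizations $\sigma_t$ serve for the new family. $\square$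

So the set of $t$ up to which a lift exists contains $0$ and is open, and everything depends on whether a lift on $[0,t_*)$ extends to $t_*$. If $\hat D$ were Stein and the $C_t$ smooth, the maximum principle would help: for a holomorphic $F$ on $\hat D$, $|F\circ\hat v_t|$ is bounded by its maximum on $\partial\bar\Sigma$, where $\hat v_t=\mathsf i\circ v_t$ by Lemma 2(c). So $\hat v_t(\bar\Sigma)$ stays in the holomorphic hull of a fixed compact set; that hull is compact, and the points $\hat v_t(y)$ cannot escape as $t\to t_*$.

If $X$ is not Stein, $\hat D$ may have too few holomorphic functions. One repair is to work near the graph of $v_{t_*}$ only. If $C_{t_*}$ is smooth, the graph of $u_{t_*}$ over the interior of $C_{t_*}$ is a copy of an open Riemann surface, hence Stein, and one can hope for a Stein neighborhood. This is how Theorem 3 will be proved. If $C_{t_*}$ has a bubble, the repair stops at once: the graph contains a compact curve, every holomorphic function near it is constant on that curve, and so no neighborhood of the graph is Stein. A counterexample must exploit this situation.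

## 6. The surface $X_n$ and the $n$-th root of $s$

The aim is a surface with a function $s$ that vanishes to order exactly $1$ along a compact curve $E$, although $s$ has an $n$-th root on a suitable covering of the complement of $E$.

Fix $n\ge2$ and let $\mu_n$ be the group of $n$-th roots of unity. Let
$$\mathrm{Bl}=\{(v,\ell)\in\mathbb C^2\times\mathbb P^1:v\in\ell\}$$
be the blow-up of $\mathbb C^2$ at $0$, with exceptional curve $\tilde E=\{0\}\times\mathbb P^1$. For $v=(x,y)$ describe lines by their slope $w=y/x\in\mathbb C\cup\{\infty\}$. The chart $(x,w)\mapsto((x,xw),w)$ covers all points with $w\ne\infty$; the other chart has coordinates $(y,w')$ with $w'=1/w$ and $x=yw'$.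

Let $\zeta\in\mu_n$ act by $\zeta(v,\ell)=(\zeta v,\ell)$. In the charts this is $(x,w)\mapsto(\zeta x,w)$ and $(y,w')\mapsto(\zeta y,w')$. So $X_n:=\mathrm{Bl}/\mu_n$ is a smooth surface with charts $(s,w)$, $s=x^n$, and $(s',w')$, $s'=y^n$, related by $w'=1/w$ and $s'=w^ns$. It is the total space of $\mathcal O_{\mathbb P^1}(-n)$. Let $q:\mathrm{Bl}\to X_n$ be the quotient map and $E=q(\tilde E)$ the zero section. Off $\tilde E$ the action is free and $q$ is a local biholomorphism, so $X_n\setminus E=(\mathbb C^2\setminus0)/\mu_n$. Along $\tilde E$ the map $q$ is ramified.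

The invariant function $x^n$ descends to a holomorphic function $s$ on all of $X_n$, with
$$s\circ q=x^n.\tag{1}$$
In the first chart $s$ is a coordinate, so it vanishes to order exactly $1$ along $E$ there. In the second chart $s=s'w'^{\,n}$: the other zero curve of $s$ is the fiber $w=\infty$, with multiplicity $n$. This is the divisor asked for in Section 4.

The plan is to take discs in $\mathbb C^2\setminus0$ converging to a disc through $0$. In $\mathrm{Bl}$ the limit acquires a bubble along $\tilde E$, and in $X_n$ a bubble along $E$. We need a connected neighborhood $N$, in $\mathbb C^2\setminus0$, of the first disc and of all boundaries, with $N\cap\zeta N=\emptyset$ for $\zeta\ne1$. Then $q|_N$ is injective, and on $D=q(N)$ the function $f=x\circ(q|_N)^{-1}$ is a holomorphic $n$-th root of $s$. A lift over the bubble would then contradict the order of $s$ along $E$.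

## 7. Choosing the discs

**The straight discs.** The simplest family is $\varphi_t(x)=(x,1-t)$ on $|x|\le1$. For $n=2$ it does not allow a set $N$ as required: at $t=1$ the boundary $\{(x,0):|x|=1\}$ is carried to itself by $-1$. Moving the disc off center does not cure this. Let
$$\Omega=\{x\in\mathbb C:|x-\tfrac12|<1\}\ni0 .$$
The points $x_\pm=\pm\frac{i\sqrt3}2$ lie on $\partial\Omega$, since $\frac14+\frac34=1$, and $\varphi_1(x_+)=(x_+,0)=-\varphi_1(x_-)$. No other choice of $D$ rescues this family for our purpose. Suppose a domain $D\subset X_2$ contains all $q(\varphi_t(\partial\Omega))$ and $q(\varphi_0(\bar\Omega))$, and suppose it carries a holomorphic $f$ with $f^2=s$ and $f\circ q\circ\varphi_0(x)=x$. For $x\in\partial\Omega$ we have $s(q(\varphi_t(x)))=x^2\ne0$, so by continuity in $t$, $f(q(\varphi_t(x)))=x$ for all $t$. But $q(\varphi_1(x_+))=q(\varphi_1(x_-))$, while $x_+\ne x_-$.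

So the second coordinate must be bent: we try
$$\varphi_t:\bar\Omega\to\mathbb C^2,\qquad\varphi_t(x)=\bigl(x,\ \varepsilon+(1-\varepsilon)b(x)\bigr),\qquad\varepsilon=1-t,\tag{2}$$
with a polynomial $b$ satisfying $b(0)=0$, so that the disc reaches $0$ at $t=1$. Points $(x,y)$ and $(\zeta x,\zeta y)$ can both occur only if both $x$ and $\zeta x$ lie in $\bar\Omega$. We forbid this by controlling $y$ at such places. Let
$$Q_n=\{y\in\mathbb C^*:|\arg y|<\pi/n\},$$
a convex sector containing $1$. Two points $y,\zeta y$ with $\zeta\in\mu_n\setminus\{1\}$ cannot both lie in $Q_n$. So we want $b$ to map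
$$P=\{x\in\partial\Omega:\zeta x\in\bar\Omega\text{ for some }\zeta\in\mu_n\setminus\{1\}\}$$
into $Q_n$. Here the off-center disc is needed: for a disc centered at $0$ the set $P$ would be the whole circle, and $\operatorname{Re}b>0$ on it would give $\operatorname{Re}b(0)>0$ by the mean value property, against $b(0)=0$. For $\Omega$, the set $P$ is only part of the circle.

**Lemma 3.** There is a polynomial $b$ with $b(0)=0$ and $b(P)\subset Q_n$. For $n=2$ one can take $b(x)=-x-x^2$.

*Proof.* *Case $n=2$.* Here $Q_2=\{\operatorname{Re}y>0\}$. Let $x=a+i\beta\in P$. Then $(a-\frac12)^2+\beta^2=1$, and $-x\in\bar\Omega$ gives $(a+\frac12)^2+\beta^2\le1$. Subtracting, $2a\le0$. The first equation gives $a\ge-\frac12$. So $|a|=-a\le\frac12$ and $|a|^2\le\frac12|a|$, whence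
$$\operatorname{Re}b(x)=-a-(a^2-\beta^2)=|a|-|a|^2+\beta^2\ge\tfrac12|a|+\beta^2>0,$$
because $x\ne0$ on $\partial\Omega$.

*General $n$.* Let $x\in\partial\Omega$. Expanding squares, $|\zeta x-\frac12|\le1=|x-\frac12|$ is equivalent to $\operatorname{Re}\zeta x\ge\operatorname{Re}x$. This fails for $x=\frac32$ and every $\zeta\in\mu_n\setminus\{1\}$, since $\operatorname{Re}\zeta<1$. The set $P$ is closed, so it lies in a compact proper arc $\alpha\subset\partial\Omega$. The compact set $\alpha\cup\{0\}$ has connected complement, and the function equal to $1$ near $\alpha$ and to $0$ near $0$ is holomorphic near this set. By Runge's theorem, for each $\delta>0$ there is a polynomial $b_0$ with $|b_0-1|<\delta$ on $\alpha$ and $|b_0(0)|<\delta$. Put $b=b_0-b_0(0)$. Then $b(0)=0$ and $|b-1|<2\delta$ on $P$. The distance from $1$ to the boundary of $Q_n$ is $\sin(\pi/n)$, so $2\delta<\sin(\pi/n)$ suffices. $\square$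

Fix such a $b$ and write $b(x)=x\,b_1(x)$. From (2), $\varphi_0(x)=(x,1)$, and
$$\varphi_t(x)=0\iff x=0\text{ and }t=1,\tag{3}$$
since $\varphi_t(0)=(0,\varepsilon)$. Put
$$K=K_0\cup K_1,\qquad K_0=\varphi_0(\bar\Omega),\qquad K_1=\bigcup_{t\in[0,1]}\varphi_t(\partial\Omega).$$
$K$ is compact. It is connected, because each $\varphi_t(x)$ with $x\in\partial\Omega$ is joined to $\varphi_0(x)\in K_0$ by the path $\tau\mapsto\varphi_\tau(x)$ in $K_1$.

**Lemma 4.** $K\cap\zeta K=\emptyset$ for every $\zeta\in\mu_n\setminus\{1\}$.

*Proof.* First a claim: if $(x,y)\in K$ and $\eta x\in\bar\Omega$ for some $\eta\in\mu_n\setminus\{1\}$, then $y\in Q_n$. If $(x,y)\in K_0$, then $y=1$. If $(x,y)\in K_1$, then $x\in\partial\Omega$, so $x\in P$, and $y=\varepsilon\cdot1+(1-\varepsilon)b(x)$ is a convex combination of two points of $Q_n$.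

Suppose $(x,y)$ and $(\zeta x,\zeta y)$ both lie in $K$, $\zeta\ne1$. Then $x,\zeta x\in\bar\Omega$. The claim for $(x,y)$ with $\eta=\zeta$, and for $(\zeta x,\zeta y)$ with $\eta=\zeta^{-1}$, gives $y,\zeta y\in Q_n$. Hence $\zeta=e^{i\theta}$ with $|\theta|<2\pi/n$, and $\zeta\in\mu_n$ forces $\zeta=1$, a contradiction. $\square$

## 8. The domain $D$ and the curves

**The domain.** Let $d=\min_{\zeta\ne1}\operatorname{dist}(K,\zeta K)>0$ and let $N$ be the open $d/2$-neighborhood of $K$. It is connected, being a union of balls centered on the connected set $K$. As $\zeta$ acts isometrically, $\zeta N$ is the $d/2$-neighborhood of $\zeta K$; a common point of $N$ and $\zeta N$ would give $\operatorname{dist}(K,\zeta K)<d$. So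
$$N\cap\zeta N=\emptyset\qquad(\zeta\in\mu_n\setminus\{1\}),\tag{4}$$
and in particular $0\notin N$. Regard $N\subset\mathbb C^2\setminus0=\mathrm{Bl}\setminus\tilde E$ and set $D:=q(N)\subset X_n\setminus E$. By (4), $q|_N$ is injective; it is a local biholomorphism, so $q|_N:N\to D$ is biholomorphic and $D$ is a domain.

**The curves.** For $t<1$ let $C_t=\bar\Omega$ and $u_t=q\circ\varphi_t$, which makes sense by (3). For $t=1$ let $C_1=\bar\Omega\cup\mathbb P^1$ with $0\in\bar\Omega$ glued to $\infty\in\mathbb P^1$. With $\xi$ the affine coordinate on $\mathbb P^1$ put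
$$u_1|_{\bar\Omega}(x)=q\bigl((x,b(x)),\text{ slope }b_1(x)\bigr),\qquad u_1|_{\mathbb P^1}(\xi)=q\bigl(0,\text{ slope }\tfrac1\xi+b_1(0)\bigr).$$
The formula on $\mathbb P^1$ comes from zooming in: the slope of $\varphi_t(x)$ is
$$\frac{\varepsilon+(1-\varepsilon)b(x)}x=\frac\varepsilon x+(1-\varepsilon)b_1(x),\tag{5}$$
and for $x=\varepsilon\xi$, $\varepsilon\to0$, this tends to $\frac1\xi+b_1(0)$.

At the node both formulas give $q(0,\text{ slope }b_1(0))$. Both parts are holomorphic (in the chart $(x,w)$ the first is $x\mapsto(x,b_1(x))$) and non-constant; the second maps $\mathbb P^1$ isomorphically onto $E$. For $t<1$, $s\circ u_t=x^n$ is non-constant. So all curves are stable, and they are connected with boundary $\partial\Omega\neq\emptyset$.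

**Hypotheses i) and ii).** We have $u_0(C_0)=q(K_0)\subset D$ and $u_t(\partial C_t)=q(\varphi_t(\partial\Omega))\subset q(K_1)\subset D$ for all $t\in[0,1]$.

## 9. Gromov continuity at the bubble

**Lemma 5.** The family $\{(C_t,u_t)\}_{t\in[0,1]}$ is continuous in the Gromov topology.

*Proof.* Take $\bar\Sigma=\bar\Omega$. The parametrizations must stretch a small disc of radius comparable to $\varepsilon$ to a disc of fixed radius $\lambda$, which becomes the bubble.

**Step 1: the parametrizations.** Let $\chi:[0,\infty)\to[0,1]$ be smooth and non-increasing with $\chi=1$ on $[0,\frac18]$, $\chi=0$ on $[\frac14,\infty)$, $|\chi'|\le16$, and let $\lambda=\frac1{32}$. Note that $\{|x|\le\frac14\}\subset\Omega$. For $\varepsilon\in(0,1]$ put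
$$\psi_\varepsilon(x)=x\Bigl(1+\frac{\lambda\chi(|x|)}{\sqrt{\varepsilon^2+|x|^2}}\Bigr),\qquad|\psi_\varepsilon(x)|=G_\varepsilon(|x|),\qquad G_\varepsilon(g)=g+\frac{\lambda\chi(g)g}{\sqrt{\varepsilon^2+g^2}}.$$
This map is radial, smooth in $(\varepsilon,x)$, and the identity for $|x|\ge\frac14$. Moreover
$$G_\varepsilon'(g)=1+\frac{\lambda\chi'(g)g}{\sqrt{\varepsilon^2+g^2}}+\frac{\lambda\chi(g)\varepsilon^2}{(\varepsilon^2+g^2)^{3/2}}\ge1-16\lambda=\tfrac12 .$$
So $\psi_\varepsilon$ is a bijection of $\bar\Omega$ with invertible differential away from $0$ (polar coordinates), and at $0$ its differential is $1+\lambda/\varepsilon$ times the identity. Hence $\psi_\varepsilon$ is a diffeomorphism of $\bar\Omega$. Put $\sigma_t=\psi_\varepsilon^{-1}:\bar\Sigma\to C_t$ for $t<1$. It is smooth in $(t,y)$ on $[0,1)\times\bar\Omega$.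

For $\varepsilon=0$, $\psi_0(x)=x+\lambda\chi(|x|)x/|x|$ has $|\psi_0(x)|=G_0(|x|)$ with $G_0(g)=g+\lambda\chi(g)$, $G_0'\ge\frac12$, $G_0(0^+)=\lambda$. So $\psi_0$ is a diffeomorphism from $\bar\Omega\setminus0$ onto $\bar\Omega\setminus\{|y|\le\lambda\}$. The map $\theta_0(\xi)=\lambda\xi/\sqrt{1+|\xi|^2}$ is a diffeomorphism from $\mathbb C$ onto $\{|y|<\lambda\}$. Define $\sigma_1$ as $\psi_0^{-1}$ into $\bar\Omega\setminus0$ on $\{|y|>\lambda\}$, as $\theta_0^{-1}$ into $\mathbb C\subset\mathbb P^1$ on $\{|y|<\lambda\}$, and let it send the circle $\{|y|=\lambda\}$ to the node. It is continuous, since $\psi_0^{-1}(y)\to0$ as $|y|\downarrow\lambda$ and $\theta_0^{-1}(y)\to\infty$ as $|y|\uparrow\lambda$. Every $\sigma_t$ is the identity from $\partial\bar\Sigma$ onto $\partial C_t$.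

**Step 2: the complex structures.** We check condition 2 on the two sides of the circle $|y|=\lambda$; for $t<1$ it is clear.

Outside: let $r>\lambda$. Since $|\psi_\varepsilon(x)|\le|x|+\lambda$, the points $\psi_\varepsilon^{-1}(y)$ with $|y|\ge r$ lie in the compact set $\{x\in\bar\Omega:|x|\ge r-\lambda\}$. There $\psi_\varepsilon\to\psi_0$ with all derivatives, and the differentials are uniformly invertible. By the inverse function theorem with parameter, $\sigma_t\to\sigma_1$ in $C^\infty$ on $\{|y|\ge r\}$. So $\sigma_t^*j$ converges there.

Inside: put
$$\theta_\varepsilon(\xi)=\psi_\varepsilon(\varepsilon\xi)=\varepsilon\xi+\frac{\lambda\chi(\varepsilon|\xi|)\,\xi}{\sqrt{1+|\xi|^2}} .$$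
Then $\theta_\varepsilon\to\theta_0$ with all derivatives on compact subsets of $\mathbb C$. Let $r<\lambda$ and choose $\rho$ with $|\theta_0|>r$ on $|\xi|=\rho$. For small $\varepsilon$ the radial injective map $\theta_\varepsilon$ maps $\{|\xi|\le\rho\}$ onto a disc containing $\{|y|\le r\}$, and its differential is uniformly invertible on $\{|\xi|\le\rho\}$. So $\theta_\varepsilon^{-1}\to\theta_0^{-1}$ in $C^\infty$ on $\{|y|\le r\}$. Now $\sigma_t=\varepsilon\,\theta_\varepsilon^{-1}$, and multiplication by $\varepsilon$ is holomorphic, so
$$\sigma_t^*j=(\theta_\varepsilon^{-1})^*j\ \longrightarrow\ (\theta_0^{-1})^*j=\sigma_1^*j_{C_1}.$$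

**Step 3: the maps.** We express $u_t\circ\sigma_t$ through two functions and check their continuity. On $[0,1]\times\bar\Sigma$ put
$$a(t,y)=\begin{cases}\sigma_t(y)&t<1,\\\psi_0^{-1}(y)&t=1,\ |y|>\lambda,\\0&t=1,\ |y|\le\lambda,\end{cases}\qquad\kappa(t,y)=\begin{cases}\varepsilon/\sigma_t(y)\in\mathbb P^1&t<1,\\0&t=1,\ |y|\ge\lambda,\\1/\theta_0^{-1}(y)\in\mathbb P^1&t=1,\ |y|<\lambda.\end{cases}$$
For all $(t,y)$,
$$u_t\circ\sigma_t(y)=q\Bigl(\bigl(a,\ \varepsilon+(1-\varepsilon)b(a)\bigr),\text{ slope }\kappa+(1-\varepsilon)b_1(a)\Bigr).\tag{6}$$
For $t<1$ this is (5), including $\sigma_t(y)=0$, where both slopes are $\infty$. For $t=1$ it is the definition of $u_1$. Addition $\mathbb P^1\times\mathbb C\to\mathbb P^1$ is continuous (with $\infty+c=\infty$), so it suffices that $a$ and $\kappa$ are continuous. On $\{t<1\}$ this is clear since $\varepsilon>0$. Along $\{t=1\}$ it is the behavior of $\psi_0^{-1}$ and $\theta_0^{-1}$ at $|y|=\lambda$ noted in Step 1.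

It remains to take $t_k\to1$ with $t_k<1$, $y_k\to y_0$, and to put $\varepsilon_k=1-t_k$, $x_k=\sigma_{t_k}(y_k)$. It is enough to find the right limits along a subsequence of every subsequence, so we may assume $x_k\to x_*$.

Let $|y_0|>\lambda$. Since $|y_k|\le|x_k|+\lambda$, $|x_k|$ is bounded below, so $x_*\ne0$ and $\psi_0(x_*)=\lim\psi_{\varepsilon_k}(x_k)=y_0$. So $a\to\psi_0^{-1}(y_0)$ and $\kappa=\varepsilon_k/x_k\to0$.

Let $|y_0|\le\lambda$. If $x_*\ne0$, then $y_0=\psi_0(x_*)$ would have modulus greater than $\lambda$. So $x_k\to0$, that is, $a\to0$. With $\xi_k=x_k/\varepsilon_k$ we have $y_k=x_k+\lambda\xi_k/\sqrt{1+|\xi_k|^2}$ for large $k$, so $\theta_0(\xi_k)\to y_0$. If $|y_0|<\lambda$, then $\xi_k\to\theta_0^{-1}(y_0)$; if $|y_0|=\lambda$, then $|\xi_k|\to\infty$. In both cases $\kappa=1/\xi_k\to\kappa(1,y_0)$. $\square$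

## 10. The family does not lift; all surfaces with a $(-n)$-curve

**Proof of Theorem 1.** By Sections 8 and 9 the family over $X_n$ satisfies all hypotheses. Suppose a lift $\{(C_t,\hat u_t)\}$ to $(\hat D,\pi)$ exists.

**Step 1: the root extends.** Let $f=x\circ(q|_N)^{-1}$, a holomorphic function on $D$. By (1), $f^n=s$ on $D$. It extends to $\hat f\in\mathcal M(\hat D)$ with $\hat f\circ\mathsf i=f$. On $\mathsf i(D)$ we have $\hat f^{\,n}=s\circ\pi$, so by the identity theorem
$$\hat f^{\,n}=s\circ\pi\tag{7}$$
on the connected component $\hat W$ of $\hat D$ containing $\mathsf i(D)$ (in the model of Section 2, $\hat W=\hat D$). The right side is holomorphic, so $\hat f$ is holomorphic on $\hat W$ by Section 2.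

**Step 2: the lifted curves lie where (7) holds.** The lifted family is Gromov-continuous with some parametrizing surface. As $C_0$ is a disc without nodes, that surface is diffeomorphic to a disc, hence connected. So $\bigcup_t\hat u_t(C_t)$ is the continuous image of a connected space. It contains $\mathsf i(u_0(C_0))$, so it lies in $\hat W$.

**Step 3: contradiction on the bubble.** Choose $\xi\in\mathbb C^*$ on the component $\mathbb P^1\subset C_1$ and let $\hat p=\hat u_1(\xi)\in\hat W$. Then $\pi(\hat p)=u_1(\xi)\in E$ lies in the chart $(s,w)$, at $s=0$, $w=\frac1\xi+b_1(0)$. As $\pi$ is biholomorphic near $\hat p$, $\hat f\circ(\pi|)^{-1}$ is holomorphic near a point of $\{s=0\}$, and by (7) its $n$-th power is the coordinate $s$. The vanishing order of $s$ along $\{s=0\}$ is $1$, which is not divisible by $n\ge2$. This is a contradiction. $\blacksquare$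

For $n=2$ the data are $b(x)=-x-x^2$ and $b_1(x)=-1-x$. Taking $X_n\times\mathbb C^k$, $D\times\mathbb C^k$ and $(u_t,0)$, the same proof, with $f$ and $s$ pulled back from the first factor, gives failure in every dimension $\ge2$.

**Proof of Theorem 2.** The idea is to shrink the counterexample into a small neighborhood of the zero section and transplant it.

**Step 1: a neighborhood of $E$.** The normal bundle $N_E=\mathcal O(-n)$ is negative, and for all $k\ge1$
$$H^1(E,T_E\otimes N_E^{-k})=H^1(\mathbb P^1,\mathcal O(2+kn))=0,\qquad H^1(E,N_E\otimes N_E^{-k})=H^1(\mathbb P^1,\mathcal O((k-1)n))=0.$$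
Under these conditions Grauert's theorem (*Über Modifikationen und exzeptionelle analytische Mengen*, Math. Ann. 146 (1962), §4) says that a neighborhood $V\subset V_0$ of $E$ is biholomorphic to a neighborhood of the zero section of $X_n$. We identify the two.

**Step 2: scaling.** For $r>0$ the map $(v,\ell)\mapsto(rv,\ell)$ is an automorphism of $\mathrm{Bl}$ commuting with $\mu_n$; it descends to $X_n$. Replace $\varphi_t,K,N$ by $r\varphi_t,rK,rN$, and apply the scaling to $u_1$. Lemma 4, property (4), i), ii) and Gromov continuity are unaffected. All sets involved lie in the image of a set $\{|v|\le\varrho\}\subset\mathrm{Bl}$ before scaling, hence in the image of $\{|v|\le r\varrho\}$ after it, and these compact sets shrink to $E$ as $r\to0$. So for small $r$ the domain $D=q(rN)$ lies in $V\setminus E$, and all curves lie in $V$. The bubble is still mapped isomorphically onto $E$.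

**Step 3: no lift.** Let $\hat D$ be the envelope over $X$ and suppose a lift exists. The function $s$ is defined only on $V$, so let $\hat W$ now be the component of $\pi^{-1}(V)$ containing $\mathsf i(D)$. With $f=x\circ(q|_{rN})^{-1}$ we get $\hat f^{\,n}=s\circ\pi$ on $\hat W$ by the identity theorem, and $\hat f$ is holomorphic there. Since $u_t(C_t)\subset V$ for all $t$, the connected set $\bigcup_t\hat u_t(C_t)$ lies in $\pi^{-1}(V)$ and meets $\mathsf i(D)$, so it lies in $\hat W$. Step 3 of the previous proof gives the contradiction. $\blacksquare$

The principle thus fails, for example, in all Hirzebruch surfaces $F_n$, $n\ge2$, and in every K3 surface containing a smooth rational curve (such a curve has self-intersection $-2$ by adjunction). Neither a Kähler nor a projectivity assumption repairs it.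

## 11. Families of smooth curves always lift

We now prove Theorem 3, following the strategy of Section 5: find a Stein Riemann domain that contains the lifted graphs, and trap them in a compact hull.

**Step 0: $\hat D$ is locally Stein over $X$.** This step supplies the local information from which the Stein Riemann domain is built. Let $B\subset X$ be a coordinate ball, identified with the unit ball in $\mathbb C^d$, and let $G$ be a component of $\pi^{-1}(B)$. We show that $G$ is Stein.

View $G$ as a Riemann domain over $\mathbb C^d$ and let $\iota:G\to\hat G$, $\hat\pi:\hat G\to\mathbb C^d$, be its envelope of holomorphy. $\hat G$ is connected, and it is Stein by the theorem of Cartan–Thullen and Oka. It lies over $B$: for a unit vector $a$ the function $1/(1-\langle\pi,a\rangle)$ is holomorphic on $G$, so it extends to $\hat G$ and $\langle\hat\pi,a\rangle\ne1$ there. Hence $\hat\pi(\hat G)$, which is connected and meets $B$, misses the unit sphere. By the Levi–Oka theorem for Riemann domains (Kajiwara–Sakai, Nagoya Math. J. 29 (1967)), every meromorphic function on $G$ extends to $\hat G$.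

For $f\in\mathcal M(D)$ let $\tilde f\in\mathcal M(\hat G)$ be the extension of $\hat f|_G$, so $\tilde f\circ\iota=\hat f|_G$. Send $z\in\hat G$ to the germ at $\hat\pi(z)$ of the family $\bigl(\tilde f\circ(\hat\pi|)^{-1}\bigr)_f$. This is a continuous map $k$ over $B$ from $\hat G$ to the étalé space of Section 2. A point $g\in G$ is the germ of $\bigl(\hat f\circ(\pi|)^{-1}\bigr)_f$ at $\pi(g)$, so $k(\iota(g))=g$. Since $\hat G$ is connected, $k(\hat G)$ is a connected set over $B$ that meets $G$; hence $k:\hat G\to G$ and $k\circ\iota=\mathrm{id}_G$. The maps $\iota\circ k$ and $\mathrm{id}_{\hat G}$ are continuous maps over $B$ into the Riemann domain $\hat G$ that agree on $\iota(G)$. The set where they agree is open and closed, so they are equal. Thus $\iota$ is biholomorphic and $G\cong\hat G$ is Stein.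

**Step 1: reduction to a compact part of the interior.** This step isolates what is left to prove. Write $\Sigma=\bar\Sigma$; it is connected since $\sigma_t:\Sigma\to C_t$ is a homeomorphism. Put $j_t=\sigma_t^*j_{C_t}$ and $v_t=u_t\circ\sigma_t$. By Lemma 2 it suffices to show: a lift $\hat v$ on $[0,t_*)$ extends to $[0,t_*]$. (Let $t_*$ be the supremum of all $t$ such that a lift exists on $[0,t]$. By Lemma 2(b) $t_*>0$, by Lemma 2(a) the lifts fit together on $[0,t_*)$, and if the lift extends to $t_*$, then Lemma 2(b) forces $t_*=1$.) Each $\hat v_t$ is holomorphic on the interior with respect to $j_t$, because $\pi$ is locally biholomorphic.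

By ii), a neighborhood of $\{t_*\}\times\partial\Sigma$ is mapped by $v$ into $D$. So there are a compact connected $\Sigma'\subset\Sigma^\circ$ with smooth boundary, whose complement is a collar of $\partial\Sigma$, and $t_0<t_*$ with
$$v_t(\overline{\Sigma\setminus\Sigma'})\subset D\qquad(t\in[t_0,t_*]).\tag{8}$$
On $[t_0,t_*)\times\overline{\Sigma\setminus\Sigma'}$ the maps $\hat v$ and $\mathsf i\circ v$ are both lifts of $v$. They agree on $\partial\Sigma$ by Lemma 2(c), and every component of the closed collar meets $\partial\Sigma$. Hence
$$\hat v_t=\mathsf i\circ v_t\ \text{ on }\ \overline{\Sigma\setminus\Sigma'}\qquad(t\in[t_0,t_*)),\tag{9}$$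
and on the closed collar the lift extends continuously to $t_*$. Only $\Sigma'$ remains.

**Step 2: a Stein model.** This step builds the Stein manifold that will contain the lifted graphs. Let $R=\Sigma^\circ$ with the complex structure $j=j_{t_*}$. It is a connected non-compact Riemann surface, hence Stein. The graph $\Gamma=\{(x,v_{t_*}(x)):x\in R\}$ is a closed complex submanifold of $R\times X$ biholomorphic to $R$, so it is Stein. By Siu (Invent. Math. 38 (1976)) it has an open Stein neighborhood $S\subset R\times X$. Let
$$\tilde S=\{(x,p)\in R\times\hat D:(x,\pi(p))\in S\},\qquad\tau=(\mathrm{id},\pi):\tilde S\to S .$$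
The map $\tau$ is locally biholomorphic. Every point of $S$ has a neighborhood $W=A\times B\subset S$ with $A$ a coordinate disc and $B$ a coordinate ball, and $\tau^{-1}(W)=A\times\pi^{-1}(B)$ is Stein by Step 0. By Docquier–Grauert (Math. Ann. 140 (1960)), a Riemann domain that is locally Stein over a Stein manifold is Stein. So $\tilde S$ is Stein. This is the step that is unavailable when $C_{t_*}$ has a closed component.

**Step 3: holomorphic maps $e_t:(\Sigma',j_t)\to R$ close to the identity.** These are needed because the identity $(\Sigma',j_t)\to(R,j)$ is not holomorphic, so the graph of $\hat v_t$ over $R$ is not a holomorphic curve in $\tilde S$.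

By the Gunning–Narasimhan theorem there is a holomorphic immersion $h:R\to\mathbb C$. We first deform $h$ into $j_t$-holomorphic functions $h_t$. Choose a compact $\Sigma''\subset R$ with smooth boundary and $\Sigma'\subset(\Sigma'')^\circ$, and fix $p>2$. For $f\in W^{1,p}(\Sigma'')$ let $P_tf$ be the $j$-$(0,1)$-part of $\frac12(df+i\,df\circ j_t)$. Then $P_{t_*}=\bar\partial$. Since $j_t$ is continuous in $t$ uniformly on $\Sigma''$, the map $t\mapsto P_t\in L(W^{1,p},L^p)$ is norm continuous; here $L^p=L^p(\Sigma'')$ consists of $j$-$(0,1)$-forms.

*A bounded right inverse $T:L^p(\Sigma'')\to W^{1,p}(\Sigma'')$ of $\bar\partial$.* Let $\mathcal Q$ be the double of a connected, smoothly bounded, relatively compact domain of $R$ containing $\Sigma''$; it is a connected compact Riemann surface. Let $\omega_1,\dots,\omega_g$ be a basis of its holomorphic $1$-forms. On the non-empty open set $\mathcal Q\setminus\Sigma''$ they are still linearly independent, by the identity theorem. Consider the linear map $\beta\mapsto(\int\beta\wedge\omega_l)_l\in\mathbb C^g$ on smooth $(0,1)$-forms with compact support in $\mathcal Q\setminus\Sigma''$.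 It is onto: otherwise some non-zero combination $\omega=\sum c_l\omega_l$ would satisfy $\int\beta\wedge\omega=0$ for all such $\beta$, so $\omega=0$ on $\mathcal Q\setminus\Sigma''$. So there are such forms $\beta_k$ with $\int\beta_k\wedge\omega_l=\delta_{kl}$. On $\mathcal Q$ the operator $\bar\partial:W^{1,p}\to L^p$ has as its range the closed subspace of forms $\eta$ with $\int\eta\wedge\omega_l=0$ for all $l$ (Serre duality and elliptic regularity), and its kernel consists of the constants. By the open mapping theorem it has a bounded inverse $\mathcal G$ from this range onto the functions with mean value zero. For $\eta\in L^p(\Sigma'')$, extended by $0$, put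
$$T\eta=\mathcal G\Bigl(\eta-\sum_k\Bigl(\int\eta\wedge\omega_k\Bigr)\beta_k\Bigr)\Big|_{\Sigma''}.$$
The form in brackets lies in the range, $T$ is bounded, and $\bar\partial T\eta=\eta$ on $\Sigma''$ because the $\beta_k$ vanish there.

*The functions $h_t$.* The operators $P_tT$ on $L^p(\Sigma'')$ depend continuously on $t$, and $P_{t_*}T=\mathrm{id}$. So $P_tT$ is invertible for $t\le t_*$ near $t_*$. Put
$$h_t=h-T(P_tT)^{-1}P_th .$$
Then $P_th_t=P_th-P_th=0$. Since $P_{t_*}h=\bar\partial h=0$, $h_{t_*}=h$. Also $h_t$ is continuous in $t$ with values in $W^{1,p}(\Sigma'')\subset C^0(\Sigma'')$. The form $\alpha=\frac12(dh_t+i\,dh_t\circ j_t)$ satisfies $\alpha\circ j_t=-i\alpha$, and $P_th_t=0$ says that $\alpha$ is of type $(1,0)$ for $j$, that is, $\alpha\circ j=i\alpha$. Adding, $\alpha\circ(j+j_t)=0$. For $t$ near $t_*$ the endomorphism $j+j_t$ is uniformly close to $2j$, hence invertible, so $\alpha=0$. Thus $h_t$ satisfies the Cauchy–Riemann equation weakly in $j_t$-holomorphic charts, and by Weyl's lemma $h_t$ is $j_t$-holomorphic on $(\Sigma'')^\circ$.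

*The maps $e_t$.* The map $H:R\times R\to R\times\mathbb C$, $H(x,x')=(x,h(x'))$, is a local homeomorphism, and it is injective on the compact set $\{(x,x):x\in\Sigma'\}$. By Lemma 1 it maps an open neighborhood $\mathcal N$ of this set homeomorphically onto an open neighborhood of $\{(x,h(x)):x\in\Sigma'\}$. For $t\in[t_1,t_*]$ with $t_1$ close to $t_*$, the latter contains all $(x,h_t(x))$, $x\in\Sigma'$. Let $e_t(x)$ be the second component of $(H|_{\mathcal N})^{-1}(x,h_t(x))$. Then $e_t(x)$ is continuous on $[t_1,t_*]\times\Sigma'$, $e_{t_*}=\mathrm{id}$, and $h\circ e_t=h_t$. As $h$ is locally biholomorphic and $e_t$ continuous, $e_t$ is $(j_t,j)$-holomorphic on the interior of $\Sigma'$.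

**Step 4: the lift extends to $t_*$.** We trap the lifted graphs in a compact hull and read off the limit. Put $w_t=(e_t,v_t):\Sigma'\to R\times X$, continuous on $[t_1,t_*]\times\Sigma'$. Since $w_{t_*}(\Sigma')\subset\Gamma\subset S$, we may increase $t_1\ge t_0$ so that $w_t(\Sigma')\subset S$ for all $t\in[t_1,t_*]$. For $t\in[t_1,t_*)$ let
$$\tilde w_t=(e_t,\hat v_t):\Sigma'\to\tilde S,\qquad\tau\circ\tilde w_t=w_t .$$
It is continuous, and holomorphic on the interior of $(\Sigma',j_t)$. By (9), on $\partial\Sigma'$ it equals $(e_t,\mathsf i\circ v_t)$. So $\tilde w_t(\partial\Sigma')$ lies in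
$$L=\{(e_t(x),\mathsf i(v_t(x))):t\in[t_1,t_*],\ x\in\partial\Sigma'\}\subset\tilde S,$$
which is well defined by (8), compact, and independent of $t$. By the maximum principle on the connected $\Sigma'$, $|F\circ\tilde w_t|\le\max_L|F|$ for every $F\in\mathcal O(\tilde S)$. So $\tilde w_t(\Sigma')\subset\hat L$, the holomorphic hull of $L$, which is compact because $\tilde S$ is Stein.

Let $x_0\in\Sigma'$ and $z=w_{t_*}(x_0)$. The set $\tau^{-1}(z)\cap\hat L$ is discrete, closed in $\hat L$, hence finite. Choose disjoint open neighborhoods of its points, each mapped homeomorphically by $\tau$ onto a neighborhood of $z$. The part of $\hat L$ outside their union is compact, and its image does not contain $z$. So, after shrinking, there are a neighborhood $Z$ of $z$ and disjoint open sets $V_1,\dots,V_m\subset\tilde S$, each mapped homeomorphically onto $Z$ by $\tau$, with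
$$\tau^{-1}(Z)\cap\hat L\subset V_1\cup\dots\cup V_m .$$
Choose a connected neighborhood $O$ of $x_0$ in $\Sigma'$ and $t_2<t_*$ with $w_t(O)\subset Z$ for $t\in[t_2,t_*]$. Then $\tilde w$ maps the connected set $[t_2,t_*)\times O$ into $\tau^{-1}(Z)\cap\hat L$, hence into a single $V_i$ (in particular $m\ge1$). There $\tilde w_t=(\tau|_{V_i})^{-1}\circ w_t$, and the right side is continuous on $[t_2,t_*]\times O$.

As $x_0$ was arbitrary and limits are unique, $\tilde w$ extends continuously to $[t_1,t_*]\times\Sigma'$. Its second component extends $\hat v$ continuously to $t_*$ on $\Sigma'$. On $\partial\Sigma'$ this agrees with the extension on the closed collar from Step 1, both being limits of the same $\hat v_t$. So $\hat v$ extends continuously to $[0,t_*]\times\Sigma$, and $\pi\circ\hat v=v$ persists by continuity. This is a lift on $[0,t_*]$, and Theorem 3 follows. $\blacksquare$
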